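\title{The domination game can last longer than $n/2+C$ moves on graphs of minimum degree two}

\begin{abstract}
We disprove the conjecture that the game domination number of every $n$-vertex graph of minimum degree at least $2$ is at most $n/2$ plus a universal constant. There is a planar graph $H$ with $19$ vertices, minimum degree $2$ and maximum degree $3$ such that the domination game on $k$ disjoint copies of $H$ lasts at least $10k$ moves. Hence the coefficient $1/2$ cannot be replaced by any number below $10/19$. The conjecture also fails for connected graphs: for every $k\ge 2$ we construct one with $39k+1$ vertices on which the game lasts at least $20k$ moves. The proof assigns weights to partially dominated $5$-cycles and shows that Staller gains one move beyond the weight in every copy of $H$.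
\end{abstract}

\section{Introduction}\label{sec:intro}

The \emph{domination game} is played on a graph $G$ without isolated vertices. Two players, Dominator (he) and Staller (she), alternately select vertices of $G$, and Dominator moves first. A vertex is \emph{dominated} once it or one of its neighbors has been selected, by either player. Every selected vertex must increase the number of dominated vertices, and the game ends when all vertices are dominated. Dominator wants the number of moves to be small and Staller wants it to be large. The \emph{game domination number} $\gamma_g(G)$ is the number of moves played when both play optimally. We write $n$ or $n(G)$ for the number of vertices, $\delta(G)$ and $\Delta(G)$ for the minimum and maximum degree, and $kG$ for the disjoint union of $k$ copies of $G$.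

The parameter measures how much an adversary can slow down the construction of a dominating set. If $\gamma(G)$ is the smallest size of a dominating set, then $\gamma(G)\le\gamma_g(G)\le 2\gamma(G)-1$: the selected vertices form a dominating set, and Dominator can always select a vertex of a fixed minimum dominating set. The following conjecture is posed in the paper of Portier and Versteegen~\cite{PV}.

\begin{quote}
\textbf{Conjecture.} There is a universal constant $C$ such that every graph $G$ with $\delta(G)\ge 2$ satisfies $\gamma_g(G)\le \frac12 n+C$.
\end{quote}

A count suggests the coefficient. If $\delta(G)\ge2$, a move in an untouched part of the graph dominates at least three vertices, and every move dominates at least one. As long as Dominator finds untouched parts, a round of two moves dominates at least four vertices, two per move. The coefficient cannot be smaller than $\frac12$: in $kC_4$ the first move in a component dominates three vertices and the second dominates the last one, so $\gamma_g(kC_4)=2k=n/2$. A positive constant is needed: on $C_5$ the first move leaves two adjacent vertices, Staller dominates only one of them, and so $\gamma_g(C_5)=3>5/2$.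

This excess does not accumulate. On $2C_5$ Dominator finishes within $5=n/2$ moves. His first move leaves an adjacent pair and an untouched cycle. If Staller dominates one vertex of the pair, he dominates the other; she must now open the second cycle, and he finishes it with the fifth move. If she dominates the whole pair, three moves on $C_5$ remain. If she opens the second cycle, he clears one of the two pairs and the other takes at most two moves. One would therefore guess that every excess over $n/2$ is an accident of who has the move at the end of the game, which a constant absorbs. The guess is wrong.

\begin{theorem}\label{thm:main}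
There is a planar graph $H$ with $19$ vertices, minimum degree $2$ and maximum degree $3$ such that $\gamma_g(kH)\ge 10k$ for every $k\ge1$. Thus $\gamma_g(kH)-\frac12 n(kH)\ge k/2$, and the conjecture is false.
\end{theorem}

\begin{theorem}\label{thm:more}
\begin{itemize}
\item[(a)] For every $n\ge 22$ there is a graph $G$ with $n$ vertices, $\delta(G)\ge2$, $\Delta(G)\le3$ and $\gamma_g(G)\ge 10\lfloor (n-3)/19\rfloor$. If $\gamma_g(G)\le cn+C$ holds for all graphs with $\delta(G)\ge2$, then $c\ge 10/19$.
\item[(b)] For every $k\ge2$ there is a connected graph $G_k$ with $\delta(G_k)=2$, $n=39k+1$ vertices and $\gamma_g(G_k)\ge 20k=\frac n2+\frac{k-1}2$.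
\end{itemize}
\end{theorem}

By Theorem~\ref{thm:main} the coefficient $\frac12$ cannot be replaced by anything below $\frac{10}{19}$ even for planar graphs of maximum degree $3$. We do not claim that $\frac{10}{19}$ is optimal.

The proof has three steps. Section~\ref{sec:values} shows that \emph{even} lower bounds add up over disjoint unions, so that one graph with an even lower bound above $n/2$ suffices. Section~\ref{sec:blocks} attaches a sixth vertex to the $5$-cycle so that it costs three moves no matter who starts. Section~\ref{sec:H} joins three such gadgets by one more vertex and shows that this vertex is worth a full move. Section~\ref{sec:conn} connects the copies without losing the gain.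

\section{Positions, values and independent unions}\label{sec:values}

Fix a graph $G$, and let $N[x]$ be the set consisting of $x$ and its neighbors. The future of the game depends only on the set $U$ of undominated vertices and on who is to move. We call any $U\subseteq V(G)$ a \emph{position}. A vertex $x$ is \emph{legal} at $U$ if $N[x]\cap U\neq\emptyset$, and selecting it leads to $U\setminus N[x]$; a vertex that was selected before is automatically illegal. Let $D(U)$ and $S(U)$ be the numbers of remaining moves under optimal play when Dominator, respectively Staller, is to move. Then $D(\emptyset)=S(\emptyset)=0$, and for $U\ne\emptyset$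
\begin{equation}\label{eq:rec}
D(U)=1+\min_x S(U\setminus N[x]),\qquad S(U)=1+\max_x D(U\setminus N[x]),
\end{equation}
where $x$ ranges over the vertices legal at $U$. A vertex attaining the minimum (maximum) is \emph{optimal} for Dominator (Staller) at $U$. We have $\gamma_g(G)=D(V(G))$, and $D(V(F))=\gamma_g(F)$ for every component $F$ of $G$, because only vertices of $F$ are legal at subsets of $V(F)$.

All our lower bounds describe a reply of Staller to each move of Dominator. Applying \eqref{eq:rec} twice gives the following rule.
\begin{itemize}
\item[(R)] Let $U\neq\emptyset$. If for every $x$ legal at $U$ there is a $u$ legal at $U\setminus N[x]$ with $D\bigl(U\setminus(N[x]\cup N[u])\bigr)\ge m-2$, then $D(U)\ge m$.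
\end{itemize}

The first fact is the Continuation Principle of Kinnersley, West and Zamani~\cite{KWZ}: dominating additional vertices never lengthens the game. It needs an argument because it also removes legal moves from Dominator.

\begin{lemma}\label{lem:mono}
If $U\subseteq U'$, then $D(U)\le D(U')$ and $S(U)\le S(U')$.
\end{lemma}

\begin{proof}
We use induction on $|U'|$ and may assume $U\neq\emptyset$. Let $u$ be optimal for Dominator at $U'$. Let $x=u$ if $u$ is legal at $U$, and let $x$ be any vertex legal at $U$ otherwise. In both cases $U\setminus N[x]\subseteq U'\setminus N[u]$; in the second case this holds because $U\cap N[u]=\emptyset$. By induction,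
\[
D(U)\le 1+S(U\setminus N[x])\le 1+S(U'\setminus N[u])=D(U').
\]
Now let $u$ be optimal for Staller at $U$. It is legal at $U'$, so by induction $S(U')\ge 1+D(U'\setminus N[u])\ge 1+D(U\setminus N[u])=S(U)$.
\end{proof}

\begin{lemma}\label{lem:two}
Let $U$ be a position.
\begin{itemize}
\item[(a)] $|D(U)-S(U)|\le1$.
\item[(b)] If $U\ne\emptyset$ and $u$ is optimal for Staller at $U$, then $D(U\setminus N[u])\ge D(U)-2$.
\item[(c)] If $x$ is legal at $U$, $U'=U\setminus N[x]\neq\emptyset$, and $u$ is optimal for Staller at $U'$, then $D(U'\setminus N[u])\ge D(U)-2$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $U\neq\emptyset$. For $x$ legal at $U$, Lemma~\ref{lem:mono} gives $D(U)\le1+S(U\setminus N[x])\le 1+S(U)$. For $u$ optimal for Staller it gives $S(U)=1+D(U\setminus N[u])\le 1+D(U)$.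
(b) $D(U\setminus N[u])=S(U)-1\ge D(U)-2$ by (a).
(c) $D(U'\setminus N[u])=S(U')-1$, and $S(U')\ge D(U)-1$ by \eqref{eq:rec}.
\end{proof}

Disjoint positions $U_1,\dots,U_k$ are \emph{independent} if no closed neighborhood $N[x]$ meets two of them. Then every move changes only one $U_i$, and the game is a sum of $k$ separate games. Staller's natural strategy is to answer in the part where Dominator has just moved. It breaks down only when he has finished that part, and then she must start elsewhere. The next lemma shows that this costs her at most the rounding of each value down to an even number.

\begin{lemma}[Union Lemma]\label{lem:union}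
If $U_1,\dots,U_k$ are independent, then
\[
D(U_1\cup\dots\cup U_k)\ge\sum_{i=1}^k 2\lfloor D(U_i)/2\rfloor .
\]
\end{lemma}

\begin{proof}
We use induction on the size of the union. Let $m$ be the right-hand side; we may assume $m>0$. Let Dominator select $x$. By independence $N[x]$ meets exactly one part $U_i$; put $U_i'=U_i\setminus N[x]$.

If $U_i'\neq\emptyset$, Staller selects a vertex $u$ optimal at $U_i'$. It changes no other part, and $D(U_i'\setminus N[u])\ge D(U_i)-2$ by Lemma~\ref{lem:two}(c). The $i$-th term drops by at most $2$ and the others are unchanged.

If $U_i'=\emptyset$, then $D(U_i)=1$, so the $i$-th term was $0$ and stays $0$. Since $m>0$, some other part $U_j$ is nonempty. Staller selects a vertex optimal at $U_j$, and by Lemma~\ref{lem:two}(b) the $j$-th term drops by at most $2$.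

The new parts are again independent, so by induction the new position has $D$-value at least $m-2$, and (R) applies.
\end{proof}

The rounding cannot be dropped: for $2C_5$ the unrounded sum is $6$, and Dominator needs only $5$ moves. The lemma reduces the conjecture to a finite question. If one graph $F$ with $\delta(F)\ge2$ has $2\lfloor\gamma_g(F)/2\rfloor>n(F)/2$, then the graphs $kF$ violate $\gamma_g\le n/2+C$ for every $C$.

\section{Five-cycles with a handle}\label{sec:blocks}

On $2C_5$ Dominator profits from forcing Staller to open a cycle: a $5$-cycle costs three moves if he starts but only two if she does. We repair this by giving her a move that dominates a single vertex of the untouched cycle.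

A \emph{block} in a graph $G$ is a set $B=\{y,v,a,b,c,d\}$ of six vertices that induces exactly the $5$-cycle $v\,a\,b\,c\,d\,v$ and the edge $yv$, and in which only $y$ may have neighbors outside $B$. We call $y$ the \emph{handle} and put $C=\{v,a,b,c,d\}$. Exchanging $a$ with $d$ and $b$ with $c$, and fixing all other vertices, is an automorphism of $G$, the \emph{mirror symmetry} of the block.

\begin{example}\label{ex:block}
Consider the position $U=C$, in which the handle is already dominated. If Staller starts, she selects $y$ and dominates only $v$. No single vertex dominates $\{a,b,c,d\}$, so $S(C)\ge3$. If Dominator starts with $y$, the same count gives three moves. If he starts on the cycle, an adjacent pair remains, Staller dominates one of its vertices, and a third move is needed. So $D(C)\ge 3$ as well.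

The adjacent pair is the one position met here whose value depends on the player to move: it takes one move if Dominator starts and two if Staller starts. Two pairs in different blocks, with Dominator to move, take at least three moves: if he clears one pair she splits the other, and if he does not, both blocks still need a move. A pair should therefore count as $3/2$.
\end{example}

Fix pairwise disjoint blocks $B_1,\dots,B_m$ of $G$, with cycles $C_1,\dots,C_m$. A position $U\subseteq V(G)$ is \emph{tame} if each $U\cap C_i$ has one of the following types, where the index is the number of undominated cycle vertices.
\begin{center}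
\begin{tabular}{c|ccccc}
type & $T_0$ & $T_1$ & $T_2$ & $T_4$ & $T_5$\\ \hline
$U\cap C$ & empty & one vertex & two adjacent vertices & $\{a,b,c,d\}$ & $C$\\
weight & $0$ & $1$ & $3/2$ & $2$ & $3$
\end{tabular}
\end{center}
The \emph{weight} $w(U)$ of a tame position is the sum of the weights of its blocks. Handles and vertices outside the blocks may or may not lie in $U$; they carry no weight.

\begin{lemma}\label{lem:moves}
Let $U$ be tame.
\begin{itemize}
\item[(a)] For every vertex $x$ the position $U\setminus N[x]$ is tame and has weight at least $w(U)-\frac32$. If $x$ lies in no block, the weight does not change.
\item[(b)] If some block has type $T_2$, some legal move lowers the weight by exactly $\frac12$.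
\item[(c)] If no block has type $T_2$ and $w(U)>0$, some legal move lowers the weight by exactly $1$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) All neighbors of a cycle vertex lie in its own block, so $N[x]$ meets $C_i$ only if $x\in B_i$. Thus at most one block changes its type, and none if $x$ lies in no block. The possible changes, with the loss of weight, are as follows.
\begin{center}
\begin{tabular}{lll}
change & selected vertex & loss\\ \hline
$T_5\to T_4$ & $y$ (dominates $v$) & $1$\\
$T_5\to T_2$ & any cycle vertex (dominates three consecutive ones) & $3/2$\\
$T_4\to T_2$ & $v$, $a$, $d$ (leaving $\{b,c\}$, $\{c,d\}$, $\{a,b\}$) & $1/2$\\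
$T_4\to T_1$ & $b$, $c$ (leaving $\{d\}$, $\{a\}$) & $1$\\
$T_2\to T_1$ & & $1/2$\\
$T_2\to T_0$ & & $3/2$\\
$T_1\to T_0$ & & $1$
\end{tabular}
\end{center}
The list is complete: in type $T_4$ the handle dominates no new cycle vertex, and every proper subset of a set of type $T_2$ or $T_1$ has type $T_1$ or $T_0$.

(b) Let $\{p_1,p_2\}$ be the pair and let $p'$ be the neighbor of $p_1$ on the cycle other than $p_2$. The cycle has no triangle, so $p'$ is not adjacent to $p_2$, and selecting $p'$ gives $T_2\to T_1$.

(c) Some block has type $T_1$, $T_4$ or $T_5$. Select its undominated vertex, its vertex $b$, or its handle, respectively.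
\end{proof}

The move $T_5\to T_4$ in part (c) is the only place where the handle is needed. Dominator's best moves remove $\frac32$. Starting from an integer weight, such a move leaves an odd number of pairs, and Staller then removes only $\frac12$. So a round removes about $2$, and the weight counts moves.

\begin{proposition}\label{prop:weight}
If $U$ is tame, then $D(U)\ge\lfloor w(U)\rfloor$ and $S(U)\ge\lceil w(U)\rceil$.
\end{proposition}

\begin{proof}
We use induction on $|U|$. Put $w=w(U)$; we may assume $w>0$. Since $w$ is a multiple of $\frac12$, we have
\[
\lceil w-\tfrac32\rceil=\lfloor w\rfloor-1,\qquad \lfloor w-\tfrac12\rfloor=\lceil w\rceil-1 .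
\]
Indeed, for an integer $w$ all four expressions equal $w-1$, and for $w=j+\frac12$ with $j$ an integer both sides of the first identity equal $j-1$ and both sides of the second equal $j$.

After any move of Dominator the weight is at least $w-\frac32$ by Lemma~\ref{lem:moves}(a), so $D(U)\ge1+\lceil w-\frac32\rceil=\lfloor w\rfloor$. If Staller is to move and some block has type $T_2$, the move in Lemma~\ref{lem:moves}(b) gives $S(U)\ge 1+\lfloor w-\frac12\rfloor=\lceil w\rceil$. If no block has type $T_2$, then $w$ is an integer, and the move in Lemma~\ref{lem:moves}(c) gives $S(U)\ge1+(w-1)=\lceil w\rceil$.
\end{proof}

\section{The graph $H$ and the extra move}\label{sec:H}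

An untouched block has six vertices and weight $3$, so blocks alone give exactly the ratio $\frac12$. To exceed it, join the handles of $m$ blocks to one new vertex $z$. The graph has $6m+1$ vertices and weight $3m$. If Dominator opens with $z$, the weight is unchanged and the game lasts at least $3m+1$ moves, which is $\frac12$ more than half the number of vertices. We hope for the same bound against every opening. For $m=1$ the vertex $z$ has degree $1$, and the hope fails anyway: after the opening $y$ only $\{a,b,c,d\}$ is left, any move of Staller leaves a pair or a single vertex, and the game ends with the third move. For $m=2$ the number $3m+1=7$ is odd and the Union Lemma would round the gain away. The first candidate is $m=3$.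

Let $H$ consist of three disjoint blocks $B_1,B_2,B_3$ and a vertex $z$, the \emph{center}, adjacent to the handles $y_1,y_2,y_3$ (Figure~\ref{fig:H}). It has $19$ vertices and is planar; $z$ and the $v_i$ have degree $3$, and all other vertices have degree $2$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\foreach \n/\x in {1/-4,2/0,3/4}{
  \draw (0,3.2) -- (\x,2);
  \begin{scope}[shift={(\x,0)}]
    \draw (0,2) -- (90:1) -- (162:1) -- (234:1) -- (306:1) -- (18:1) -- (90:1);
    \foreach \t in {90,162,234,306,18} \fill (\t:1) circle (2pt);
    \fill (0,2) circle (2pt);
    \node[below right] at (0,2) {$y_{\n}$};
    \node[below] at (90:0.95) {$v_{\n}$};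
    \node[left] at (162:1) {$a_{\n}$};
    \node[below] at (234:1) {$b_{\n}$};
    \node[below] at (306:1) {$c_{\n}$};
    \node[right] at (18:1) {$d_{\n}$};
  \end{scope}}
\fill (0,3.2) circle (2pt);
\node[above] at (0,3.2) {$z$};
\end{tikzpicture}
\caption{The graph $H$ on $19$ vertices: three $5$-cycles, each joined to the center $z$ by a path of length two. The domination game on $H$ lasts at least $10$ moves.}
\label{fig:H}
\end{figure}

For use in Section~\ref{sec:conn} we work in a graph $G$ that contains $H$ as an induced subgraph in which only $z$ may have neighbors outside $H$. Values are computed in $G$, and weights refer to the blocks $B_1,B_2,B_3$. We use two facts about this setting: at a position $U\subseteq V(H)\setminus\{z\}$ every legal vertex lies in $V(H)$, and $z$ is the only vertex whose closed neighborhood contains two handles.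

The source of the gain is that $z$ is a \emph{free} move: it is legal while some handle is undominated, and it does not change the weight. The initial weight is $9$ and Staller wants $10$ moves. If Dominator's move removes weight at most $1$, she answers $z$; two moves have been played and weight at least $8$ remains. If he removes $\frac32$, the answer $z$ yields only $2+\lfloor 7.5\rfloor=9$, so she must keep the free move for later. When his move is $a$ or $b$, she answers with the other of the two, and the block keeps only $y$ and $d$ undominated. The center and all handles are still undominated, the weight has dropped by exactly $2$, and she faces the same task again. The following definition describes the positions that arise in this way.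

Let $U\subseteq V(H)$. The block $B_i$ is a \emph{full leg} if $B_i\subseteq U$, and a \emph{thin leg} if $U\cap B_i$ equals $\{y_i,d_i\}$ or $\{y_i,a_i\}$. A leg has an undominated handle; its type is $T_5$ (weight $3$) or $T_1$ (weight $1$). The position $U$ is \emph{critical} if $z\in U$ and all three blocks are legs. A critical position is tame, and its weight, a sum of three odd numbers, is odd. The set $V(H)$ is critical of weight $9$.

The move $v$ in a full leg also dominates the handle, so after it the block is no longer a leg. The next lemma covers this case. It gains half a move over the weight, by turning the bound $\lfloor w\rfloor$ of Proposition~\ref{prop:weight} into $\lceil w\rceil$.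

\begin{lemma}\label{lem:half}
Let $U\subseteq V(H)$ be a position in which two blocks are legs and the third has type $T_2$. Then $D(U)\ge w(U)+\frac12$.
\end{lemma}

\begin{proof}
Put $w=w(U)$. The legs have integer weights, so $w-\frac32$ and $w+\frac12$ are integers. If Dominator selects $z$, the weight is unchanged and Proposition~\ref{prop:weight} gives at least $1+\lceil w\rceil=w+\frac32$ moves in total. If he selects $x\neq z$, then $N[x]$ contains at most one handle, so the handle of one of the two legs is still undominated and $z$ is legal. Staller selects $z$. The new position is tame of weight at least $w-\frac32$, and Proposition~\ref{prop:weight} gives at least $2+(w-\frac32)=w+\frac12$ moves in total.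
\end{proof}

Both hypotheses were used: two legs keep $z$ legal, and the pair makes $w-\frac32$ an integer, so that nothing is lost by rounding down.

\begin{lemma}\label{lem:reply}
Let $U$ be critical of weight $w$, and let Dominator select a legal vertex $x\in V(H)$. Then Staller has a legal reply in $V(H)$ such that the resulting position $U''$ satisfies one of the following:
\begin{itemize}
\item[(i)] $U''$ is critical and $w(U'')=w-2$;
\item[(ii)] $z\notin U''$ and $D(U'')\ge w-1$.
\end{itemize}
\end{lemma}

\begin{proof}
We drop the index of the block that contains $x$.

\emph{Case 1: $x=z$.} The position $U'=U\setminus N[z]$ is tame of weight $w\ge 3$, so $S(U')\ge w$ by Proposition~\ref{prop:weight}. An optimal reply at $U'$ gives $D(U'')=S(U')-1\ge w-1$, and it lies in $V(H)$ because $z\notin U'$. So (ii) holds.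

\emph{Case 2: $x$ lies in a thin leg, or $x$ is the handle of a full leg.} The weight drops by at most $1$: a thin leg has weight $1$, and the handle of a full leg causes $T_5\to T_4$. The handles of the two other legs are undominated, so Staller can select $z$. Then $U''$ is tame of weight at least $w-1$ and does not contain $z$, and Proposition~\ref{prop:weight} gives (ii).

\emph{Case 3: $x=v$ in a full leg.} The move dominates $y,v,a,d$ and leaves $\{b,c\}$ in this block. Staller selects $y$. Of $N[y]=\{y,v,z\}$ only $z$ was undominated, so this reply is legal and changes no block. Now $U''$ has two legs and a block of type $T_2$, and $w(U'')=w-\frac32$. Lemma~\ref{lem:half} gives $D(U'')\ge w-1$, so (ii) holds.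

\emph{Case 4: $x\in\{a,b,c,d\}$ in a full leg.} By mirror symmetry let $x\in\{a,b\}$. Staller selects the other vertex of $\{a,b\}$. After $a$, which dominates $v,a,b$, the reply $b$ newly dominates $c$; after $b$, which dominates $a,b,c$, the reply $a$ newly dominates $v$. So the reply is legal, the two moves dominate $N[a]\cup N[b]=\{v,a,b,c\}$, and the block becomes the thin leg $\{y,d\}$. The weight drops from $3$ to $1$ in this block, and (i) holds.
\end{proof}

In Case 3 Staller has two free moves, first $y$ and later $z$; this is where $z\in U$ is needed.

\begin{corollary}\label{cor:ten}
If $G=H$, every critical position $U$ satisfies $D(U)\ge w(U)+1$. In particular $\gamma_g(H)\ge10$.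
\end{corollary}

\begin{proof}
We use induction on $|U|$. After a move of Dominator and the reply of Lemma~\ref{lem:reply}, we have $D(U'')\ge w(U)-1$: by induction in case (i), and directly in case (ii). Rule (R) gives $D(U)\ge w(U)+1$. For $U=V(H)$ the weight is $9$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The vertex sets of the $k$ components of $kH$ are independent, and each has $D$-value at least $10$, an even number. The Union Lemma gives $\gamma_g(kH)\ge10k$. Since $n(kH)=19k$, the excess over $\frac12n(kH)$ is at least $k/2$, which is unbounded.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:more}(a)]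
Put $k=\lfloor (n-3)/19\rfloor$. Then $k\ge1$ and $n-19k\ge3$, so we may let $G$ be the disjoint union of $kH$ and a cycle of length $n-19k$. It has $n$ vertices, all of degree $2$ or $3$. The cycle contributes a nonnegative term to the Union Lemma, so $\gamma_g(G)\ge10k$. If $\gamma_g\le cn+C$ holds for all graphs of minimum degree at least $2$, then $10k\le 19ck+C$ for all $k$ by Theorem~\ref{thm:main}, and $c\ge10/19$.
\end{proof}

\section{Connected counterexamples}\label{sec:conn}

Each copy of $H$ exceeds the ratio $\frac12$ by only half a move, which is worth one vertex, so connecting the copies must be cheap. Joining a new vertex $\Omega$ directly to all centers lets one move dominate all of them, and then no copy is in a critical position. Joining $\Omega$ to each center by a path of length two protects the centers, but it spends $20$ vertices on $10$ moves. We let two copies share the middle vertex, which gives $39$ vertices for $20$ moves.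

Let $W$ consist of two disjoint copies $H,H'$ of the graph of Figure~\ref{fig:H}, with centers $z,z'$, and a vertex $s$ adjacent to $z$ and $z'$. Let $G_k$ consist of disjoint copies $W_1,\dots,W_k$ of $W$ and a vertex $\Omega$ adjacent to $s_1,\dots,s_k$. Then $G_k$ is connected and has $39k+1$ vertices. For $k\ge2$ its minimum degree is $2$, since $\Omega$ has degree $k$. Every copy of $H$ is an induced subgraph in which only the center has outside neighbors, so Lemmas~\ref{lem:half} and~\ref{lem:reply} hold with values computed in $G_k$.

Fix one copy of $W$ and consider positions $X\cup X'$ with $X\subseteq V(H)$ and $X'\subseteq V(H')$. A legal vertex lies in $V(H)\cup V(H')\cup\{s\}$. A vertex of $H$ dominates nothing in $H'$ and conversely, while $s$ dominates only $z$ and $z'$ in these copies. The difficulty is that $V(H)$ and $V(H')$ are not independent, because $N[s]$ meets both. We therefore repeat the proof of the Union Lemma for the two copies, with a potential that follows the alternatives of Lemma~\ref{lem:reply}.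

Call $X\subseteq V(H)$ \emph{admissible} if it is critical or does not contain $z$, and put
\[
\varphi(X)=\begin{cases} w(X)+1 & \text{if $X$ is critical,}\\ 2\lfloor D(X)/2\rfloor & \text{if } z\notin X.\end{cases}
\]
The same definitions apply to subsets of $V(H')$. In these terms Lemma~\ref{lem:reply} says that from a critical set $X$, after a move of Dominator in $V(H)$, Staller can reach an admissible set $X''$ with $\varphi(X'')\ge\varphi(X)-2$. In case (i) this is immediate. In case (ii) it holds because $D(X'')\ge w(X)-1$ and $w(X)-1$ is even.

\begin{lemma}\label{lem:pair}
If $X\subseteq V(H)$ and $X'\subseteq V(H')$ are admissible, then $D(X\cup X')\ge\varphi(X)+\varphi(X')$. In particular $D(V(H)\cup V(H'))\ge20$.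
\end{lemma}

\begin{proof}
We use induction on $|X\cup X'|$. If neither set is critical, then $N[s]$ meets neither, so $X$ and $X'$ are independent and the claim is the Union Lemma. Otherwise we may assume that $X$ is critical, exchanging $H$ and $H'$ if necessary. Put $m=\varphi(X)+\varphi(X')$, and let Dominator select $x$. We find a reply after which the $D$-value is at least $m-2$; then (R) applies. Weights refer to the six blocks of $W$.

\emph{Case 1: $x\in V(H)$, or $x\in V(H')$ and $X'$ is critical.} Staller replies in the same copy by Lemma~\ref{lem:reply}. The set in that copy stays admissible and its potential drops by at most $2$, while the other set is unchanged. Induction gives the bound $m-2$.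

\emph{Case 2: $x\in V(H')$ and $z'\notin X'$.} Put $Y=X'\setminus N[x]$; the set $X$ is unchanged. If $Y\neq\emptyset$, Staller selects a vertex $u$ optimal at $Y$. Since $z'\notin Y$, this vertex lies in $V(H')$ and does not change $X$. By Lemma~\ref{lem:two}(c), $D(Y\setminus N[u])\ge D(X')-2$, so the potential drops by at most $2$ and induction applies. If $Y=\emptyset$, then $D(X')=1$, so $\varphi(X')=0$ and $m=w(X)+1$. Staller selects $z$, which is legal since $z\in X$. The new position is tame of weight $w(X)$, so its $D$-value is at least $w(X)=m-1$.

\emph{Case 3: $x=s$.} Staller selects $z$, which is legal because the handles of $H$ are undominated. Neither move changes the type of a block. If $X'$ is critical, the new position is tame of weight $w(X)+w(X')=m-2$, and Proposition~\ref{prop:weight} gives the bound. If $z'\notin X'$, then $X'$ is unchanged and $X$ becomes $X''=X\setminus N[z]$, which is tame of weight $w(X)$ and does not contain $z$. Hence $D(X'')\ge w(X)$, and $\varphi(X'')\ge w(X)-1=\varphi(X)-2$ because $w(X)$ is odd. Induction applies.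

The sets $V(H)$ and $V(H')$ are critical of weight $9$, which gives the value $20$.
\end{proof}

Case 3 explains why $s$ serves exactly two copies. The move $s$ destroys both critical positions, but it and the reply $z$ are both free, and these two moves are the two extra moves claimed. With three copies at $s$ the same argument would give $2+27=29$ moves instead of $30$.

\begin{proof}[Proof of Theorem~\ref{thm:more}(b)]
Let $U_0=V(G_k)\setminus\{\Omega,s_1,\dots,s_k\}$. The closed neighborhood of $\Omega$ misses $U_0$, and that of a vertex of $W_j$ meets $U_0$ only inside $W_j$. So the sets $U_0\cap V(W_j)$ are independent, and Lemma~\ref{lem:pair} with the Union Lemma gives $D(U_0)\ge20k$. It remains to reach $U_0$, or a position one move beyond it, from the start of the game. Let $x$ be Dominator's first move.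

If $x=\Omega$, the position is $U_0$ with Staller to move. By Lemma~\ref{lem:two}(a) the game lasts at least $1+S(U_0)\ge 1+(20k-1)=20k$ moves.

If $x\neq\Omega$, then $N[x]$ contains at most one of the $s_j$. Since $k\ge2$, the vertex $\Omega$ is legal, and Staller selects it. The position is now $U_0\setminus N[x]$ with Dominator to move. The vertex $x$ is legal at $U_0$, because either $x\in U_0$ or $x=s_j$ is adjacent to a center. Hence \eqref{eq:rec} and Lemma~\ref{lem:two}(a) give
\[
D(U_0\setminus N[x])\ge S(U_0\setminus N[x])-1\ge D(U_0)-2\ge 20k-2,
\]
and the game lasts at least $20k$ moves. Finally, $20k=\frac{39k+1}2+\frac{k-1}2$.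
\end{proof}

\begin{thebibliography}{9}

\bibitem{KWZ}
Kinnersley, West and Zamani, 2013.

\bibitem{PV}
Julien Portier and Leo Versteegen, \emph{Progress towards the 1/2-Conjecture for the domination game}, arXiv:2301.05202 (2023).

\end{thebibliography}
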